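\title{Ext and Tor of $C_p$-Mackey functors are $4$-periodic from degree $2$ on}

\begin{abstract}
Let $p$ be a prime. We prove that for all $C_p$-Mackey functors $M$ and $N$, with no finiteness assumption, the Mackey functors $\mathrm{Ext}^n(M,N)$ and $\mathrm{Tor}_n(M,N)$ depend only on $n$ modulo $4$ once $n\ge 2$. An explicit $4$-periodic exact complex of projectives defines a $\mathbb{Z}/4$-graded cohomology $H^*$ with values in $\mathbb{F}_p$-vector spaces. Up to projective summands, every Mackey functor with free abelian values is a direct sum of copies of four explicit Mackey functors, with multiplicities given by the dimensions of $H^*$. This yields formulas for Ext and Tor in degrees $n\ge2$ in terms of $H^*(M)$ and $H^*(N)$, shows that finite projective dimension forces projective dimension at most $1$, and shows that neither the period $4$ nor the bound $2$ can be lowered.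
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}
Let $p$ be a prime and $G=C_p=\langle\gamma\rangle$ the cyclic group of order $p$. In the group ring $\mathbb{Z}[G]$ let $\nu=1+\gamma+\dots+\gamma^{p-1}$ be the norm element, and let $I=(\gamma-1)\mathbb{Z}[G]$ be the kernel of the augmentation $\varepsilon\colon\mathbb{Z}[G]\to\mathbb{Z}$, $\gamma^i\mapsto1$.

A \emph{$G$-Mackey functor} $M$ consists of an abelian group $M_G=M(G/G)$, a $\mathbb{Z}[G]$-module $M_e=M(G/e)$, and homomorphisms $\mathrm{Res}\colon M_G\to M_e$ (restriction) and $\mathrm{Tr}\colon M_e\to M_G$ (transfer) such that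
\[
\gamma\,\mathrm{Res}=\mathrm{Res},\qquad \mathrm{Tr}\,\gamma=\mathrm{Tr},\qquad \mathrm{Res}\,\mathrm{Tr}=\nu .
\]
In other words, $M$ is a $\mathbb{Z}[G]$-module $W=M_e$ together with a factorization of the norm map $W/IW\to W^G$, from coinvariants to invariants, through an abelian group $M_G$. (The subscript $G$ always denotes the value at $G/G$; coinvariants are written $W/IW$.) A morphism $f\colon M\to N$ is a pair $(f_G,f_e)$ of homomorphisms commuting with $\mathrm{Res}$, $\mathrm{Tr}$ and $\gamma$, and $\mathrm{Hom}(M,N)$ is the abelian group of morphisms. Kernels, cokernels, direct sums and products are formed levelwise, so Mackey functors form an abelian category in which direct sums and products are exact.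

This category has enough projectives and is closed symmetric monoidal. The product is the box product $\boxtimes$, its unit is the Burnside Mackey functor $A$, and the internal Hom is characterized by the adjunction
\begin{equation}\label{eq:adj}
\mathrm{Hom}(X\boxtimes M,N)\cong\mathrm{Hom}\bigl(X,\underline{\mathrm{Hom}}(M,N)\bigr).
\end{equation}
Its values are $\underline{\mathrm{Hom}}(M,N)(G/H)=\mathrm{Hom}(A_{G/H}\boxtimes M,N)$, where $A_{G/H}=A(G/H\times-)$ is the free Mackey functor on the orbit $G/H$; both $A_{G/G}=A$ and $A_{G/e}$ are written out in Section~\ref{sec:free}. For a projective resolution $P_\bullet\to M$ put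
\[
\mathrm{Ext}^n(M,N)=H^n\bigl(\underline{\mathrm{Hom}}(P_\bullet,N)\bigr),\qquad \mathrm{Tor}_n(M,N)=H_n(P_\bullet\boxtimes N).
\]
These are Mackey functors, independent of the resolution up to isomorphism, and $\mathrm{Ext}^n(M,N)_G$ is the usual Ext group computed from $\mathrm{Hom}(-,N)$. The following problem is posed in \cite{BCMSVWZZ}.

\begin{quote}
\emph{Is there, for all $C_p$-Mackey functors $M$ and $N$, an integer $n_0$ such that $\mathrm{Ext}^{n+4}(M,N)\cong\mathrm{Ext}^n(M,N)$ and $\mathrm{Tor}_{n+4}(M,N)\cong\mathrm{Tor}_n(M,N)$ as Mackey functors for all $n\ge n_0$?}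
\end{quote}

Modules over $\mathbb{Z}[G]$ suggest what to expect. Splicing copies of the exact sequence
\begin{equation}\label{eq:group}
0\to\mathbb{Z}\xrightarrow{\ \nu\ }\mathbb{Z}[G]\xrightarrow{\ \gamma-1\ }\mathbb{Z}[G]\xrightarrow{\ \varepsilon\ }\mathbb{Z}\to0
\end{equation}
gives a $2$-periodic free resolution of $\mathbb{Z}$. If a module $U$ is free as an abelian group, tensoring with $U$ over $\mathbb{Z}$ gives a $2$-periodic free resolution of $U$, so $\mathrm{Ext}^n_{\mathbb{Z}[G]}(U,V)$ is $2$-periodic for $n\ge1$. For arbitrary $U$ the kernel of a surjection from a free module is free abelian, and periodicity starts at $n=2$. One would therefore guess that Mackey functors have period $2$ from degree $2$ on. The starting degree is right, but the period doubles, and the argument does not transfer: the unit $A$ of the box product is projective, so resolving it and taking the product with $M$ gives nothing. The period doubles because \eqref{eq:group} lifts to a sequence of Mackey functors whose two ends are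 \emph{different} lifts of the module $\mathbb{Z}$; two further steps are needed to close the cycle, see \eqref{eq:two-halves}.

\subsection{Results}
Call $M$ \emph{$\mathbb{Z}$-free} if $M_G$ and $M_e$ are free abelian groups. The answer to the question is yes, with one bound for all pairs.

\begin{theorem}\label{thm:periodic}
For all $C_p$-Mackey functors $M,N$ and all $n\ge2$ there are isomorphisms of Mackey functors
\[
\mathrm{Ext}^{n+4}(M,N)\cong\mathrm{Ext}^n(M,N),\qquad\mathrm{Tor}_{n+4}(M,N)\cong\mathrm{Tor}_n(M,N).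
\]
If $M$ is $\mathbb{Z}$-free, this holds for all $n\ge1$.
\end{theorem}

The periodic part of Ext and Tor can be computed. For a Mackey functor $N$ put $\tau=p-\mathrm{Tr}\,\mathrm{Res}\colon N_G\to N_G$ and consider the $4$-periodic sequence
\begin{equation}\label{eq:H}
\cdots\xrightarrow{\ \tau\ }\underset{0}{N_G}\xrightarrow{\ \mathrm{Res}\ }\underset{1}{N_e}\xrightarrow{\ \gamma-1\ }\underset{2}{N_e}\xrightarrow{\ \mathrm{Tr}\ }\underset{3}{N_G}\xrightarrow{\ \tau\ }\underset{4\equiv0}{N_G}\xrightarrow{\ \mathrm{Res}\ }\cdots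
\end{equation}
It is a complex: $(\gamma-1)\mathrm{Res}=0$ and $\mathrm{Tr}(\gamma-1)=0$ are axioms, while $\mathrm{Res}\,\tau=(p-\nu)\mathrm{Res}=0$ and $\tau\,\mathrm{Tr}=\mathrm{Tr}\,(p-\nu)=0$. For $i\in\mathbb{Z}/4$ let $H^i(N)$ be its cohomology:
\[
H^0=\frac{\ker\mathrm{Res}}{\mathrm{im}\,\tau},\qquad H^1=\frac{(N_e)^G}{\mathrm{im}\,\mathrm{Res}},\qquad H^2=\frac{\ker\mathrm{Tr}}{IN_e},\qquad H^3=\frac{\ker\tau}{\mathrm{im}\,\mathrm{Tr}}.
\]
Thus $H^1$ measures the failure of restriction to be onto the invariants, and $H^2$ the failure of transfer to be injective on the coinvariants. Define four $\mathbb{Z}$-free Mackey functors $Z_i$, $i\in\mathbb{Z}/4$, by the table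
\begin{equation}\label{eq:Z}
\begin{array}{c|cccc}
 & Z_0 & Z_1 & Z_2 & Z_3\\ \hline
\text{value at } G/G & \mathbb{Z} & \mathbb{Z} & 0 & \mathbb{Z}\\
\text{value at } G/e & 0 & \mathbb{Z} & I & \mathbb{Z}\\
(\mathrm{Res},\mathrm{Tr}) & (0,0) & (p,1) & (0,0) & (1,p)
\end{array}
\end{equation}
where $G$ acts trivially on $\mathbb{Z}$. For a cardinal $\kappa$, write $X^{(\kappa)}$ for the direct sum and $X^{\kappa}$ for the product of $\kappa$ copies of $X$, and write $\mathrm{pd}\,M$ for the least length of a projective resolution of $M$.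

\begin{theorem}\label{thm:structure}
Let $M$ and $N$ be $C_p$-Mackey functors.
\begin{enumerate}
\item[(1)] The groups $H^i(N)$ are $\mathbb{F}_p$-vector spaces. For $n\ge2$, the Mackey functors $\mathrm{Ext}^n(M,N)$ and $\mathrm{Tor}_n(M,N)$ vanish at $G/e$, and
\begin{align*}
\mathrm{Ext}^n(M,N)_G&\cong\prod_{i\in\mathbb{Z}/4}\mathrm{Hom}_{\mathbb{F}_p}\bigl(H^i(M),H^{i+n}(N)\bigr),\\
\mathrm{Tor}_n(M,N)_G&\cong\bigoplus_{i+j\equiv3-n\ (4)}H^i(M)\otimes_{\mathbb{F}_p}H^j(N).
\end{align*}
\item[(2)] If $M$ is $\mathbb{Z}$-free and $\kappa_i=\dim_{\mathbb{F}_p}H^i(M)$, then $M\oplus K\cong\bigoplus_{i=0}^{3}Z_i^{(\kappa_i)}\oplus P$ for some projectives $K$ and $P$. Two $\mathbb{Z}$-free Mackey functors become isomorphic after adding projectives if and only if their invariants $\dim H^i$ agree for all $i\in\mathbb{Z}/4$.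
\item[(3)] $\mathrm{pd}\,M\le1\iff\mathrm{pd}\,M<\infty\iff H^*(M)=0$. If $H^*(M)\ne0$, then for every $n\ge2$ there is an $N$ with $\mathrm{Ext}^n(M,N)\ne0$.
\item[(4)] Neither the uniform bound $n_0=2$ nor the period $4$ can be lowered.
\end{enumerate}
\end{theorem}

\subsection{Method}
Resolving $Z_0$ by hand produces a $4$-periodic exact complex $T_\bullet$ of projectives whose cycles are $Z_0,\dots,Z_3$ and for which $\mathrm{Hom}(T_\bullet,N)$ is \eqref{eq:H} (Section~\ref{sec:complex}). So Theorem~\ref{thm:periodic} is immediate when $M$ is one of the $Z_i$, and everything rests on the classification in Theorem~\ref{thm:structure}(2). It has two ingredients: projectives split off from extensions with $\mathbb{Z}$-free quotient (Section~\ref{sec:free}), and a $\mathbb{Z}$-free Mackey functor with $H^*=0$ is projective (Section~\ref{sec:acyclic}). Section~\ref{sec:class} combines them and proves Theorem~\ref{thm:periodic}, using about $\boxtimes$ only the adjunction \eqref{eq:adj}. Section~\ref{sec:compute} proves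 the remaining parts of Theorem~\ref{thm:structure}.

\section{Free Mackey functors and a splitting lemma}\label{sec:free}

For a Mackey functor $X$ and an abelian group $B$, let $X\otimes B$ be the levelwise tensor product; then $\mathrm{Hom}(X\otimes B,N)\cong\mathrm{Hom}_{\mathbb{Z}}(B,\mathrm{Hom}(X,N))$.

The Burnside Mackey functor $A$ has $A_G=\mathbb{Z}\{1,g\}$, free on the classes $1=[G/G]$ and $g=[G/e]$ of the two orbits, and $A_e=\mathbb{Z}$ with trivial action; $\mathrm{Res}$ counts points, so $\mathrm{Res}\,1=1$ and $\mathrm{Res}\,g=p$, and $\mathrm{Tr}\,1=g$. A morphism $f\colon A\to N$ with $f_G(1)=x$ must satisfy $f_e(1)=\mathrm{Res}\,x$ and $f_G(g)=\mathrm{Tr}\,\mathrm{Res}\,x$. For every $x\in N_G$ these formulas define a morphism, because $\mathrm{Res}\,x$ is invariant and $\mathrm{Res}\,\mathrm{Tr}\,\mathrm{Res}\,x=p\,\mathrm{Res}\,x=f_e(\mathrm{Res}\,g)$.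

The free Mackey functor $Q=A_{G/e}$ has $Q_G=\mathbb{Z}$, $Q_e=\mathbb{Z}[G]$, $\mathrm{Res}\,1=\nu$ and $\mathrm{Tr}=\varepsilon$ (Lemma~\ref{lem:box}(a) derives this from $A(G/e\times-)$). A morphism $f\colon Q\to N$ with $f_e(1)=v$ must satisfy $f_e(a)=av$ and $f_G(1)=\mathrm{Tr}\,v$. For every $v\in N_e$ these formulas define a morphism, because $\mathrm{Res}\,\mathrm{Tr}\,v=\nu v$ and $\mathrm{Tr}\,\gamma^iv=\mathrm{Tr}\,v$. Thus, naturally in $N$,
\begin{equation}\label{eq:yoneda}
\mathrm{Hom}(A,N)\cong N_G,\quad f\mapsto f_G(1);\qquad\qquad\mathrm{Hom}(Q,N)\cong N_e,\quad f\mapsto f_e(1).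
\end{equation}
Evaluation at an orbit is exact, so $A$ and $Q$ are projective. Call direct sums of copies of $A$ and $Q$ \emph{free}; they have the form $(A\otimes B)\oplus(Q\otimes B')$ with $B,B'$ free abelian. Every $N$ is a quotient of a free Mackey functor (take one $A$ for each element of $N_G$ and one $Q$ for each element of $N_e$), so the projectives are the direct summands of free Mackey functors. Since subgroups of free abelian groups are free, subobjects of $\mathbb{Z}$-free Mackey functors are $\mathbb{Z}$-free; in particular projectives and their subobjects are $\mathbb{Z}$-free.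

Maps \emph{into} $A$ and $Q$ are as easy to describe as maps out of them.

\begin{lemma}\label{lem:into}
For every abelian group $B$ there are isomorphisms, natural in $M$,
\[
\mathrm{Hom}(M,A\otimes B)\cong\mathrm{Hom}_{\mathbb{Z}}(M_G,B),\qquad\mathrm{Hom}(M,Q\otimes B)\cong\mathrm{Hom}_{\mathbb{Z}}(M_e,B).
\]
\end{lemma}

\begin{proof}
Let $f_G\colon M_G\to A_G\otimes B$ and $f_e\colon M_e\to B$ be homomorphisms, and write $f_G(x)=1\otimes\alpha(x)+g\otimes\beta(x)$. Compatibility with $\mathrm{Tr}$ means $\alpha(\mathrm{Tr}\,v)=0$ and $f_e(v)=\beta(\mathrm{Tr}\,v)$; compatibility with $\mathrm{Res}$ means $f_e(\mathrm{Res}\,x)=\alpha(x)+p\beta(x)$. Hence a morphism is determined by $\beta$, through $f_e=\beta\,\mathrm{Tr}$ and $\alpha=\beta\,\mathrm{Tr}\,\mathrm{Res}-p\beta=-\beta\tau$. Conversely, for any $\beta\colon M_G\to B$ these formulas define a morphism: $f_e$ is $G$-invariant because $\mathrm{Tr}\,\gamma=\mathrm{Tr}$, and $\alpha\,\mathrm{Tr}=-\beta\tau\,\mathrm{Tr}=0$. The first isomorphism is $f\mapsto\beta$.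

An equivariant map $f_e\colon M_e\to\mathbb{Z}[G]\otimes B$ has the form $f_e(v)=\sum_i\gamma^i\otimes\beta(\gamma^{-i}v)$, where $\beta\colon M_e\to B$ is the coefficient of $1\in G$ and can be arbitrary. Since $f_e(\mathrm{Res}\,x)=\nu\otimes\beta(\mathrm{Res}\,x)$, compatibility with $\mathrm{Res}$ means $f_G=\beta\,\mathrm{Res}$. Compatibility with $\mathrm{Tr}$ is then automatic: $f_G(\mathrm{Tr}\,v)=\beta(\nu v)=\sum_i\beta(\gamma^{-i}v)=\mathrm{Tr}\,f_e(v)$. The second isomorphism is again $f\mapsto\beta$.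
\end{proof}

So extending a map into a free Mackey functor is a problem about abelian groups, and projectives behave like injectives as long as the quotient is $\mathbb{Z}$-free.

\begin{lemma}[Splitting lemma]\label{lem:split}
Every exact sequence $0\to K\to Y\to L\to0$ with $K$ projective and $L$ $\mathbb{Z}$-free splits.
\end{lemma}

\begin{proof}
Since $L_G$ and $L_e$ are free, $K_G\to Y_G$ and $K_e\to Y_e$ are split injections of abelian groups. By Lemma~\ref{lem:into}, every morphism from $K$ to $X=(A\otimes B)\oplus(Q\otimes B')$ extends to $Y$. Write $K$ as a direct summand of such an $X$, with inclusion $\iota$ and projection $\rho$. If $\tilde\iota\colon Y\to X$ extends $\iota$, then $\rho\tilde\iota\colon Y\to K$ is a retraction.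
\end{proof}

The hypothesis on $L$ is needed: $0\to A\xrightarrow{p}A\to A\otimes\mathbb{Z}/p\to0$ does not split.

\section{A resolution of period four}\label{sec:complex}

\subsection{Resolving $Z_0$ by hand}
We denote a Mackey functor by the pair $(M_G,M_e)$ when the structure maps are those of an ambient object. Start from $Z_0=(\mathbb{Z},0)$, and at each stage cover the kernel by the free Mackey functor on one generator, using \eqref{eq:yoneda}.

\begin{itemize}
\item $\pi_0\colon A\to Z_0$ corresponds to $1\in(Z_0)_G$. At $G/G$ it sends $1\mapsto1$ and $g\mapsto\mathrm{Tr}\,\mathrm{Res}\,1=0$. It is onto with kernel $(\mathbb{Z}g,\mathbb{Z})\subset A$. Here $\mathrm{Res}\,g=p$ and $\mathrm{Tr}\,1=g$, so the kernel is $Z_1$.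
\item $\pi_1\colon Q\to Z_1$ corresponds to $1\in(Z_1)_e$. At $G/e$ it is $\varepsilon$, and at $G/G$ it is the isomorphism $1\mapsto\mathrm{Tr}\,1=g$. It is onto with kernel $(0,I)=Z_2\subset Q$.
\item $\pi_2\colon Q\to Z_2$ corresponds to $\gamma-1\in I$. At $G/e$ it is multiplication by $\gamma-1$, which is onto $I$ with kernel $\mathbb{Z}[G]^G=\mathbb{Z}\nu$. The kernel of $\pi_2$ is $(\mathbb{Z},\mathbb{Z}\nu)\subset Q$. Here $\mathrm{Res}\,1=\nu$ and $\mathrm{Tr}\,\nu=p$, so the kernel is $Z_3$.
\item $\pi_3\colon A\to Z_3$ corresponds to $1\in(Z_3)_G$. At $G/e$ it is the isomorphism $1\mapsto\nu$; at $G/G$ it sends $1\mapsto1$ and $g\mapsto\mathrm{Tr}\,\nu=p$. It is onto with kernel $(\mathbb{Z}(p-g),0)\subset A$, which is $Z_0$ again.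
\end{itemize}

For $n\in\mathbb{Z}$ let $T_n=A$ if $n\equiv0,3$ and $T_n=Q$ if $n\equiv1,2\pmod 4$, and read the indices of $Z_n$ and $\pi_n$ modulo $4$. We have found exact sequences $0\to Z_{n+1}\to T_n\xrightarrow{\pi_n}Z_n\to0$ for all $n$. Let $d_n\colon T_n\to T_{n-1}$ be $\pi_n$ followed by the inclusion $Z_n\subset T_{n-1}$. Then $\mathrm{im}\,d_{n+1}=Z_{n+1}=\ker\pi_n=\ker d_n$, so $T_\bullet$ is a $4$-periodic exact complex, and for each $i$
\begin{equation}\label{eq:res}
\cdots\to T_{i+2}\xrightarrow{d_{i+2}}T_{i+1}\xrightarrow{d_{i+1}}T_i\xrightarrow{\pi_i}Z_i\to0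
\end{equation}
is a projective resolution. Under \eqref{eq:yoneda},
\begin{equation}\label{eq:d}
d_1\leftrightarrow1\in A_e,\qquad d_2\leftrightarrow\gamma-1\in Q_e,\qquad d_3\leftrightarrow1\in Q_G,\qquad d_4\leftrightarrow p-g\in A_G .
\end{equation}
One period consists of two halves,
\begin{equation}\label{eq:two-halves}
0\to Z_3\to Q\xrightarrow{d_2}Q\to Z_1\to0,\qquad0\to Z_1\to A\xrightarrow{d_4}A\to Z_3\to0 .
\end{equation}
At $G/e$ the first half is \eqref{eq:group}. It cannot be spliced with itself, because $Z_1\not\cong Z_3$: restriction is onto in $Z_3$ and not in $Z_1$. The second half leads from $Z_3$ back to $Z_1$; at $G/e$ it is $0\to\mathbb{Z}=\mathbb{Z}\xrightarrow{0}\mathbb{Z}=\mathbb{Z}\to0$, which is invisible to $\mathbb{Z}[G]$-modules.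

\subsection{The cohomology $H^*$}
By \eqref{eq:yoneda}, $\mathrm{Hom}(T_n,N)$ is $N_G$ for $n\equiv0,3$ and $N_e$ for $n\equiv1,2$. Precomposition with $d_n$ evaluates a morphism on the element \eqref{eq:d}. If $f\colon A\to N$ corresponds to $x$, then $f_e(1)=\mathrm{Res}\,x$ and $f_G(p-g)=\tau x$; if $f\colon Q\to N$ corresponds to $v$, then $f_e(\gamma-1)=(\gamma-1)v$ and $f_G(1)=\mathrm{Tr}\,v$. Hence $\mathrm{Hom}(T_\bullet,N)$ is the complex \eqref{eq:H}, and a class in $H^i(N)$ is represented by a morphism $z\colon T_i\to N$ with $zd_{i+1}=0$.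

\begin{example}\label{ex:Z0}
By \eqref{eq:res}, $\mathrm{Ext}^n(Z_0,Z_0)_G$ is the cohomology of the part of \eqref{eq:H} in degrees $n\ge0$ for $N=Z_0$, namely
\[
\underset{0}{\mathbb{Z}}\to0\to0\to\underset{3}{\mathbb{Z}}\xrightarrow{\ p\ }\underset{4}{\mathbb{Z}}\to0\to0\to\underset{7}{\mathbb{Z}}\xrightarrow{\ p\ }\underset{8}{\mathbb{Z}}\to\cdots .
\]
For $n\ge1$ it is $\mathbb{F}_p$ if $4\mid n$ and $0$ otherwise. This is the smallest case in which the period $4$ is visible, and it rules out the period $2$.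
\end{example}

\begin{lemma}\label{lem:H}
\begin{enumerate}
\item[(a)] $H^*$ commutes with direct sums, and an exact sequence $0\to N'\to N\to N''\to0$ gives a long exact sequence $\cdots\to H^{i-1}(N'')\to H^i(N')\to H^i(N)\to H^i(N'')\to\cdots$.
\item[(b)] $pH^i(N)=0$ for all $N$ and $i$.
\item[(c)] $H^*(P)=0$ if $P$ is projective.
\item[(d)] $H^j(Z_i)=0$ for $j\not\equiv i$, and $H^i(Z_i)\cong\mathbb{F}_p$ is generated by $[\pi_i]$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The terms of \eqref{eq:H} are exact functors of $N$ that commute with direct sums.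

(b) For $i=0$: if $\mathrm{Res}\,x=0$ then $px=\tau x$. For $i=1$: if $v$ is invariant then $pv=\nu v=\mathrm{Res}\,\mathrm{Tr}\,v$. For $i=2$: if $\mathrm{Tr}\,v=0$ then $\nu v=\mathrm{Res}\,\mathrm{Tr}\,v=0$, so $pv=(p-\nu)v\in IN_e$, as $\varepsilon(p-\nu)=0$. For $i=3$: if $\tau x=0$ then $px=\mathrm{Tr}(\mathrm{Res}\,x)$.

(c) By (a) it suffices to treat $A$ and $Q$. For $A$ we have $\tau(1)=p-g$ and $\tau(g)=pg-\mathrm{Tr}\,p=0$. So $\mathrm{im}\,\tau=\mathbb{Z}(p-g)=\ker\mathrm{Res}$ and $\ker\tau=\mathbb{Z}g=\mathrm{im}\,\mathrm{Tr}$, giving $H^0=H^3=0$; moreover $\mathrm{Res}$ is onto and $\mathrm{Tr}$ is injective, giving $H^1=H^2=0$. For $Q$, the four groups vanish because $\mathrm{Res}$ is injective, $\mathbb{Z}[G]^G=\mathbb{Z}\nu=\mathrm{im}\,\mathrm{Res}$, $\ker\mathrm{Tr}=I=IQ_e$, and $\mathrm{Tr}$ is onto.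

(d) By \eqref{eq:Z}, the complexes \eqref{eq:H} in degrees $0,1,2,3,4\equiv0$ are
\[
\begin{array}{lccccccccc}
Z_0: & \mathbb{Z}&\to&0&\to&0&\to&\mathbb{Z}&\xrightarrow{p}&\mathbb{Z}\\
Z_1: & \mathbb{Z}&\xrightarrow{p}&\mathbb{Z}&\xrightarrow{0}&\mathbb{Z}&\xrightarrow{1}&\mathbb{Z}&\xrightarrow{0}&\mathbb{Z}\\
Z_2: & 0&\to&I&\xrightarrow{\gamma-1}&I&\to&0&\to&0\\
Z_3: & \mathbb{Z}&\xrightarrow{1}&\mathbb{Z}&\xrightarrow{0}&\mathbb{Z}&\xrightarrow{p}&\mathbb{Z}&\xrightarrow{0}&\mathbb{Z}.
\end{array}
\]
For $i=0,1,3$ the only cohomology is the cokernel of $p$ in degree $i$, generated by $1$, which corresponds to $\pi_i$. For $Z_2$, first $H^1=I^G=I\cap\mathbb{Z}\nu=0$ since $\varepsilon(\nu)=p$. Next, multiplication by $\gamma-1$ gives $\mathbb{Z}[G]/\nu\cong I$, so $H^2=I/(\gamma-1)I\cong\mathbb{Z}[G]/(\nu,\gamma-1)=\mathbb{Z}/p$, generated by $\gamma-1$, which corresponds to $\pi_2$.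
\end{proof}

Parts (c) and (d) say that $H^i$ ignores projectives and counts copies of $Z_i$. To turn this count into a classification we need the converse of (c) for $\mathbb{Z}$-free Mackey functors.

\section{$\mathbb{Z}$-free and acyclic implies projective}\label{sec:acyclic}

The plan is to remove the generators at $G/G$. What remains comes from a single $\mathbb{Z}[G]$-module, for which $H^*$ becomes Tate cohomology. We treat modules first.

\subsection{Tate cohomology}
For a $\mathbb{Z}[G]$-module $W$ the Tate cohomology groups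
\[
\hat H^0(W)=W^G/\nu W,\qquad\hat H^{-1}(W)=\ker(\nu\colon W\to W)/IW
\]
are the cohomology of the $2$-periodic complex $\cdots\to W\xrightarrow{\nu}W\xrightarrow{\gamma-1}W\xrightarrow{\nu}W\to\cdots$. Its terms are exact in $W$, so short exact sequences of modules give $2$-periodic long exact sequences. Tate cohomology vanishes on \emph{induced} modules $\mathbb{Z}[G]\otimes D$, where $D$ is an abelian group and $G$ acts on the first factor: for $D=\mathbb{Z}$ the complex is exact by \eqref{eq:group}, with free abelian images $\mathbb{Z}\nu$ and $I$, so it is split exact over $\mathbb{Z}$ and stays exact after tensoring with $D$.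

\begin{example}\label{ex:FQ}
The two extreme factorizations of the norm map give Mackey functors
\[
\mathrm{FQ}(W)=(W/IW,\,W),\qquad\mathrm{FP}(W)=(W^G,\,W),
\]
where in $\mathrm{FQ}(W)$ the transfer is the quotient map and $\mathrm{Res}=\nu$, and in $\mathrm{FP}(W)$ the restriction is the inclusion and $\mathrm{Tr}=\nu$. In both, $\tau=p-\nu=0$. Reading off the definitions,
\[
H^*(\mathrm{FQ}(W))=\bigl(\hat H^{-1}(W),\hat H^0(W),0,0\bigr),\qquad H^*(\mathrm{FP}(W))=\bigl(0,0,\hat H^{-1}(W),\hat H^0(W)\bigr)
\]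
in degrees $0,1,2,3$: the two Tate groups fill four slots. By Lemma~\ref{lem:H}(b), $p\hat H^*(W)=0$. The functor $\mathrm{FQ}$ commutes with direct sums and $\mathrm{FQ}(\mathbb{Z}[G])=Q$, so $\mathrm{FQ}$ takes free modules to free Mackey functors and projective modules to projective Mackey functors.
\end{example}

\begin{lemma}\label{lem:snake}
Let $0\to X'\to X\to X''\to0$ be an exact sequence of $\mathbb{Z}[G]$-modules.
\begin{enumerate}
\item[(a)] If $\hat H^0(X'')=0$, then $0\to X'/IX'\to X/IX\to X''/IX''\to0$ is exact.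
\item[(b)] If $\hat H^{-1}(X')=0$, then $X^G\to(X'')^G$ is onto.
\end{enumerate}
\end{lemma}

\begin{proof}
The snake lemma for multiplication by $\gamma-1$ gives an exact sequence
\[
X^G\to(X'')^G\xrightarrow{\ \delta\ }X'/IX'\to X/IX\to X''/IX''\to0,
\]
where $\delta(x'')=[(\gamma-1)x]$ for a lift $x$ of $x''$. Both claims follow from $\delta=0$. In (a), every invariant has the form $\nu x''$ and lifts to the invariant $\nu x$. In (b), $\nu(\gamma-1)x=0$, so $\delta$ takes values in $\hat H^{-1}(X')=0$.
\end{proof}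

\begin{lemma}\label{lem:module}
Let $R$ be a $\mathbb{Z}[G]$-module that is free as an abelian group and has $\hat H^*(R)=0$. Then $R$ is projective.
\end{lemma}

\begin{proof}
The obstruction to projectivity will lie in a group killed by $p$, so we first work modulo $p$.

\emph{Step 1: $X=R/pR$ is free over $\mathbb{F}_p[G]$.} The sequence $0\to R\xrightarrow{p}R\to X\to0$ gives $\hat H^*(X)=0$. Since $p$ is prime, $(\gamma-1)^p=\gamma^p-1=0$ in $\mathbb{F}_p[G]$; hence an $\mathbb{F}_p[G]$-module $Y$ with $Y=IY$ is zero. Lift an $\mathbb{F}_p$-basis of $X/IX$ to $X$. This defines a map $E_1\to X$ from a free $\mathbb{F}_p[G]$-module that induces an isomorphism $E_1/IE_1\cong X/IX$. Its cokernel has zero coinvariants, so the map is onto. By Lemma~\ref{lem:snake}(a), the coinvariants $Y/IY$ of its kernel $Y$ inject into $E_1/IE_1$ and map to zero in $X/IX$. So $Y=IY$, and $Y=0$.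

\emph{Step 2: lifting the identity.} Choose $0\to R'\to E'\to R\to0$ with $E'$ free over $\mathbb{Z}[G]$. Let $G$ act on groups of $\mathbb{Z}$-linear maps by $\sigma\cdot f=\sigma f\sigma^{-1}$, so that the invariants are the equivariant maps. Since $R$ is free abelian,
\[
0\to U\to\mathrm{Hom}_{\mathbb{Z}}(R,E')\to\mathrm{Hom}_{\mathbb{Z}}(R,R)\to0,\qquad U=\mathrm{Hom}_{\mathbb{Z}}(R,R'),
\]
is exact. If $\hat H^{-1}(U)=0$, then by Lemma~\ref{lem:snake}(b) the identity of $R$ lifts to an equivariant map $R\to E'$, and $R$ is a direct summand of $E'$.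

\emph{Step 3: $\hat H^{-1}(U)=0$.} As $R'\subset E'$ is torsion-free, applying $\mathrm{Hom}_{\mathbb{Z}}(R,-)$ to $0\to R'\xrightarrow{p}R'\to R'/pR'\to0$ gives an exact sequence $0\to U\xrightarrow{p}U\to\bar U\to0$ with $\bar U=\mathrm{Hom}_{\mathbb{F}_p}(X,R'/pR')$. By Step 1, $X=\mathbb{F}_p[G]\otimes V$ for a vector space $V$. Put $D=\mathrm{Hom}_{\mathbb{F}_p}(V,R'/pR')$, and for $f\in\bar U$ and $h\in G$ let $\psi_f(h)=h^{-1}f(h\otimes-)\in D$. Then $\psi_{\sigma\cdot f}(h)=\psi_f(\sigma^{-1}h)$, so $f\mapsto\sum_hh\otimes\psi_f(h)$ is an isomorphism of $\bar U$ with the induced module $\mathbb{Z}[G]\otimes D$. Hence $\hat H^{-1}(\bar U)=0$, multiplication by $p$ on $\hat H^{-1}(U)$ is onto, and it is also zero.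
\end{proof}

\subsection{Mackey functors}

\begin{proposition}\label{prop:acyclic}
If $L$ is $\mathbb{Z}$-free and $H^*(L)=0$, then $L$ is projective.
\end{proposition}

\begin{proof}
In a free Mackey functor $(A\otimes B)\oplus(Q\otimes B')$ the cokernel of the transfer is $B$. So for $L$ we put $B=L_G/\mathrm{Tr}\,L_e$ and try to embed $A\otimes B$.

\emph{Step 1: the map $\varphi$.} Since $H^3(L)=0$, we have $\mathrm{im}\,\mathrm{Tr}=\ker\tau$, so $B\cong\mathrm{im}\,\tau\subset L_G$ is free abelian. Choose a section $s\colon B\to L_G$ of the projection $y\mapsto[y]$, and let $\varphi\colon A\otimes B\to L$ be the corresponding morphism: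
\[
\varphi_G(1\otimes b)=s(b),\qquad\varphi_G(g\otimes b)=\mathrm{Tr}\,\mathrm{Res}\,s(b),\qquad\varphi_e(b)=\mathrm{Res}\,s(b).
\]

\emph{Step 2: $\varphi_e$ is injective.} Let $B_0=\ker\varphi_e$ and $b\in B_0$. Since $\mathrm{Res}\,s(b)=0$ and $H^0(L)=0$, there is $y\in L_G$ with $s(b)=\tau y=py-\mathrm{Tr}\,\mathrm{Res}\,y$. Reducing modulo transfers gives $b=pb'$ with $b'=[y]$. Then $p\,\varphi_e(b')=\varphi_e(b)=0$, and $L_e$ is torsion-free, so $b'\in B_0$. Thus $B_0=pB_0$. As a subgroup of $B$, the group $B_0$ is free abelian, so $B_0=0$.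

\emph{Step 3: $\varphi_G$ is injective.} Suppose $s(b)+\mathrm{Tr}\,\mathrm{Res}\,s(b')=0$. Reducing modulo transfers gives $b=0$, so $\mathrm{Tr}\,\mathrm{Res}\,s(b')=0$. Applying $\mathrm{Res}$ gives $0=\nu\,\mathrm{Res}\,s(b')=p\,\varphi_e(b')$. Hence $\varphi_e(b')=0$, and $b'=0$ by Step 2.

\emph{Step 4: the cokernel comes from a module.} Let $C=\mathrm{coker}\,\varphi$ and $W=C_e$. By Lemma~\ref{lem:H}(a) and (c), $H^*(C)=0$. Since $L_G=s(B)+\mathrm{Tr}\,L_e$, the transfer of $C$ is onto, and $H^2(C)=0$ says that its kernel is $IW$. So $C_G\cong W/IW$ with $\mathrm{Tr}$ the quotient map, and $\mathrm{Res}\,\mathrm{Tr}=\nu$ determines $\mathrm{Res}$; that is, $C\cong\mathrm{FQ}(W)$. By Example~\ref{ex:FQ}, $\hat H^{-1}(W)=H^0(C)=0$ and $\hat H^0(W)=H^1(C)=0$.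

\emph{Step 5: a projective presentation that splits.} We cannot conclude that $C$ is projective, since $W$ may have torsion: for $L=A$ and the section $s([1])=1+g$ we get $W=\mathbb{Z}/(1+p)$. But $C$ has a projective resolution of length one. Choose $0\to R\to E\to W\to0$ with $E$ free over $\mathbb{Z}[G]$. Then $R$ is free abelian and $\hat H^*(R)=0$ by the long exact sequence, so $R$ is projective by Lemma~\ref{lem:module}. By Lemma~\ref{lem:snake}(a),
\[
0\to\mathrm{FQ}(R)\to\mathrm{FQ}(E)\to C\to0
\]
is exact, and $\mathrm{FQ}(R)$ and $\mathrm{FQ}(E)$ are projective. Lift $\mathrm{FQ}(E)\to C$ to $\psi\colon\mathrm{FQ}(E)\to L$. The map $(\varphi,\psi)\colon(A\otimes B)\oplus\mathrm{FQ}(E)\to L$ is onto. Since $\varphi$ is injective, the second projection identifies its kernel with $\psi^{-1}(\mathrm{im}\,\varphi)=\mathrm{FQ}(R)$. The resulting sequence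
\[
0\to\mathrm{FQ}(R)\to(A\otimes B)\oplus\mathrm{FQ}(E)\to L\to0
\]
splits by Lemma~\ref{lem:split}, because $L$ is $\mathbb{Z}$-free. So $L$ is a direct summand of a free Mackey functor.
\end{proof}

\begin{remark}\label{rem:hyp}
Both hypotheses are necessary for projectivity, and neither suffices alone. Each $Z_i$ is $\mathbb{Z}$-free and has exactly one nonzero group $H^j$, so none of the four vanishing conditions can be dropped. For a prime $\ell$, the Mackey functor $Q\otimes\mathbb{Z}/\ell$ has $H^*=0$ by the long exact sequence of $0\to Q\xrightarrow{\ell}Q\to Q\otimes\mathbb{Z}/\ell\to0$, and it is not projective because it has torsion.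
\end{remark}

\section{Stable classification and periodicity}\label{sec:class}

\begin{proof}[Proof of Theorem~\ref{thm:structure}(2)]
Let $M$ be $\mathbb{Z}$-free. Because $p$ is prime and $pH^i(M)=0$, each $H^i(M)$ has an $\mathbb{F}_p$-basis. Represent the basis elements by morphisms $z\colon T_i\to M$ with $zd_{i+1}=0$. By \eqref{eq:res}, $Z_i$ is the cokernel of $d_{i+1}$, so $z=\bar z\pi_i$ for a morphism $\bar z\colon Z_i\to M$, and $H^i(\bar z)$ sends $[\pi_i]$ to $[\bar z\pi_i]=[z]$. Together the $\bar z$ define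
\[
f\colon F=\bigoplus_{i=0}^3Z_i^{(\kappa_i)}\to M .
\]
By Lemma~\ref{lem:H}(a) and (d), the classes $[\pi_i]$ of the $\kappa_i$ copies of $Z_i$ form a basis of $H^i(F)$, so $H^*(f)$ is an isomorphism.

The map $f$ need not be onto; we add a projective to make it so. Choose an epimorphism $P\to M$ with $P$ free, and let $K$ be the kernel of the epimorphism $F\oplus P\to M$. This map is still an $H^*$-isomorphism, since $H^*(P)=0$, so the long exact sequence gives $H^*(K)=0$. As a subobject of $F\oplus P$, the kernel $K$ is $\mathbb{Z}$-free. By Proposition~\ref{prop:acyclic}, $K$ is projective, and by Lemma~\ref{lem:split} the sequence $0\to K\to F\oplus P\to M\to0$ splits because $M$ is $\mathbb{Z}$-free. Hence $M\oplus K\cong F\oplus P$.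

If $M\oplus P_1\cong M'\oplus P_2$ with $P_1,P_2$ projective, then $H^*(M)\cong H^*(M')$ by Lemma~\ref{lem:H}(a) and (c). Conversely, if the dimensions agree, then $M\oplus K\cong F\oplus P$ and $M'\oplus K'\cong F\oplus P'$ with the same $F$, so $M\oplus K\oplus P'\cong M'\oplus K'\oplus P$.
\end{proof}

Define Mackey functors
\[
\underline H^j(N)=H^j\bigl(\underline{\mathrm{Hom}}(T_\bullet,N)\bigr),\qquad\underline H_j(N)=H_j(T_\bullet\boxtimes N).
\]
They depend only on $j$ modulo $4$.

\begin{proposition}\label{prop:formula}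
Let $L$ be $\mathbb{Z}$-free, $\kappa_i=\dim_{\mathbb{F}_p}H^i(L)$, and $m\ge1$. For every $N$ there are isomorphisms of Mackey functors
\[
\mathrm{Ext}^m(L,N)\cong\prod_{i=0}^3\underline H^{m+i}(N)^{\kappa_i},\qquad\mathrm{Tor}_m(L,N)\cong\bigoplus_{i=0}^3\underline H_{m+i}(N)^{(\kappa_i)}.
\]
\end{proposition}

\begin{proof}
By \eqref{eq:adj}, $-\boxtimes N$ is a left adjoint and preserves direct sums. For the same reason $\mathrm{Hom}(X,\underline{\mathrm{Hom}}(\bigoplus_\alpha M_\alpha,N))\cong\prod_\alpha\mathrm{Hom}(X\boxtimes M_\alpha,N)$ naturally in $X$, so $\underline{\mathrm{Hom}}(-,N)$ turns direct sums into products. A direct sum of projective resolutions is a projective resolution, and direct sums and products are exact. Hence $\mathrm{Ext}^m(-,N)$ turns arbitrary direct sums into products and $\mathrm{Tor}_m(-,N)$ preserves them; no finiteness is needed. Both vanish on a projective, which is its own resolution and $m\ge1$. By Theorem~\ref{thm:structure}(2) we may therefore replace $L$ by $\bigoplus_iZ_i^{(\kappa_i)}$.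 Finally, for $m\ge1$ the (co)homology in degree $m$ of the resolution \eqref{eq:res} involves only $d_{m+i}$ and $d_{m+i+1}$, so $\mathrm{Ext}^m(Z_i,N)\cong\underline H^{m+i}(N)$ and $\mathrm{Tor}_m(Z_i,N)\cong\underline H_{m+i}(N)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:periodic}]
If $M$ is $\mathbb{Z}$-free, the right-hand sides in Proposition~\ref{prop:formula} depend only on $m$ modulo $4$, which proves the claim for $n\ge1$. For arbitrary $M$ choose an exact sequence
\begin{equation}\label{eq:syzygy}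
0\to\Omega M\to P_0\to M\to0
\end{equation}
with $P_0$ free; then $\Omega M$ is $\mathbb{Z}$-free. If $P'_\bullet\to\Omega M$ is a projective resolution, then $P_0$ and $P_k=P'_{k-1}$ ($k\ge1$) form a projective resolution of $M$, and for $n\ge2$ the differentials $P_{n+1}\to P_n\to P_{n-1}$ are those of $P'_\bullet$. Therefore
\begin{equation}\label{eq:shift}
\mathrm{Ext}^n(M,N)\cong\mathrm{Ext}^{n-1}(\Omega M,N),\qquad\mathrm{Tor}_n(M,N)\cong\mathrm{Tor}_{n-1}(\Omega M,N)\qquad(n\ge2),
\end{equation}
and the $\mathbb{Z}$-free case applies to $\Omega M$ in degree $n-1\ge1$.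
\end{proof}

\section{Computation of Ext and Tor}\label{sec:compute}

To evaluate the formulas of Proposition~\ref{prop:formula} we need the box product with $Q$.

\subsection{Box products with free Mackey functors}
Recall that a Mackey functor $N$ extends to all finite $G$-sets: there are groups $N(X)$, additive on disjoint unions, and for each $G$-map $u\colon X\to Y$ functorial homomorphisms $u_*\colon N(X)\to N(Y)$ and $u^*\colon N(Y)\to N(X)$. For $q\colon G/e\to G/G$ one has $q_*=\mathrm{Tr}$ and $q^*=\mathrm{Res}$. For the automorphism $r_\sigma\colon x\mapsto x\sigma$ of $G/e=G$, the map $(r_\sigma)_*=(r_\sigma^*)^{-1}$ is the action of $\sigma\in G$; the opposite convention exchanges $\gamma$ and $\gamma^{-1}$ and does not affect what follows. The Mackey functor $N(X\times-)$ has values $N(X\times G/H)$ and structure maps induced by $1\times q$ and $1\times r_\sigma$, and $u\colon X\to Y$ induces morphisms $(u\times1)_*$ and $(u\times1)^*$ between $N(X\times-)$ and $N(Y\times-)$. We use the standard isomorphism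
\begin{equation}\label{eq:box}
A(X\times-)\boxtimes N\cong N(X\times-),
\end{equation}
which is natural in $N$ and compatible with the morphisms $(u\times1)_*$ and $(u\times1)^*$.

\begin{lemma}\label{lem:box}
Naturally in $M$ and $N$:
\begin{enumerate}
\item[(a)] $N(G/e\times-)\cong Q\otimes N_e$. In particular $A(G/e\times-)\cong Q$, and $Q\boxtimes N\cong Q\otimes N_e$.
\item[(b)] $\underline{\mathrm{Hom}}(M,N)_e\cong\mathrm{Hom}_{\mathbb{Z}}(M_e,N_e)$ and $(M\boxtimes N)_e\cong M_e\otimes N_e$ as abelian groups.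
\item[(c)] $\underline H^j(N)_G\cong H^j(N)$ and $\underline H_j(N)_G\cong H^{3-j}(N)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The value at $G/G$ is $N_e$. The $G$-set $G/e\times G/e$ is the disjoint union of the orbits $O_h=\{(x,xh)\}$, $h\in G$; identify each with $G/e$ by the first coordinate. Then the value at $G/e$ is $\bigoplus_hN_e=\mathbb{Z}[G]\otimes N_e$. The map $1\times r_\sigma$ carries $O_h$ to $O_{h\sigma}$ and preserves the first coordinate, so $\sigma$ acts on the factor $\mathbb{Z}[G]$ only. The map $1\times q$ is the first projection, hence the identity on each $O_h$; so the transfer is the sum $\varepsilon\otimes1$ and the restriction is the diagonal $v\mapsto\nu\otimes v$. This is $Q\otimes N_e$. The last two claims follow from $A_e=\mathbb{Z}$ and \eqref{eq:box}.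

(b) By (a) and \eqref{eq:yoneda},
\[
\underline{\mathrm{Hom}}(M,N)_e=\mathrm{Hom}(Q\boxtimes M,N)\cong\mathrm{Hom}(Q\otimes M_e,N)\cong\mathrm{Hom}_{\mathbb{Z}}(M_e,N_e).
\]
For an abelian group $B$ we have $(Q\otimes B)\boxtimes N\cong(Q\boxtimes N)\otimes B$, since by \eqref{eq:adj} maps from either side to $Y$ form the group $\mathrm{Hom}_{\mathbb{Z}}(B,\mathrm{Hom}(Q\boxtimes N,Y))$. By (a), $X_e\cong(Q\boxtimes X)_G$ for every $X$. Hence
\[
(M\boxtimes N)_e\cong(Q\boxtimes M\boxtimes N)_G\cong\bigl((Q\otimes M_e)\boxtimes N\bigr)_G\cong(Q\boxtimes N)_G\otimes M_e\cong N_e\otimes M_e .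
\]

(c) The first claim holds because $\underline{\mathrm{Hom}}(T_\bullet,N)_G=\mathrm{Hom}(T_\bullet,N)$. For the second we express the differentials through $G$-maps, comparing the elements \eqref{eq:d}; note that $1\in Q_e$ is the generator of $A(O_1)$. The map $q\times1$ is the second projection, which agrees with the first on $O_1$; so $(q\times1)_*\colon Q\to A$ sends $1\in Q_e$ to $1\in A_e$ and equals $d_1$. At $G/G$ the morphism $(q\times1)^*\colon A\to Q$ is $\mathrm{Res}\colon A_G\to A_e=Q_G$, $1\mapsto1$, so it equals $d_3$. The map $r_{\gamma^{-1}}\times1$ carries $O_1$ to $O_\gamma$, and $G$ acts trivially on $A_e$; so $(r_{\gamma^{-1}}\times1)_*$ sends $1$ to $\gamma$ in $Q_e$, and $d_2=(r_{\gamma^{-1}}\times1)_*-1$. Finally $d_1d_3\colon A\to A$ sends $1$ to $g$, so $d_4=p-d_1d_3$. By \eqref{eq:box}, $(T_\bullet\boxtimes N)_G$ is the complex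
\[
\cdots\xleftarrow{\ \tau\ }\underset{0}{N_G}\xleftarrow{\ \mathrm{Tr}\ }\underset{1}{N_e}\xleftarrow{\ \gamma^{-1}-1\ }\underset{2}{N_e}\xleftarrow{\ \mathrm{Res}\ }\underset{3}{N_G}\xleftarrow{\ \tau\ }\underset{4}{N_G}\xleftarrow{\ \mathrm{Tr}\ }\cdots .
\]
Since $\gamma^{-1}-1=-\gamma^{-1}(\gamma-1)$ has the same kernel and image as $\gamma-1$, this is \eqref{eq:H} with degree $j$ renamed $3-j$, as far as homology is concerned.
\end{proof}

\subsection{The remaining parts of Theorem~\ref{thm:structure}}

\begin{proof}[Proof of Theorem~\ref{thm:structure}(1)]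
The first assertion is Lemma~\ref{lem:H}(b). Let $P_\bullet\to M$ be a projective resolution. Its value at $G/e$ is a resolution of $M_e$ by free abelian groups, so by Lemma~\ref{lem:box}(b)
\[
\mathrm{Ext}^n(M,N)_e\cong\mathrm{Ext}^n_{\mathbb{Z}}(M_e,N_e),\qquad\mathrm{Tor}_n(M,N)_e\cong\mathrm{Tor}_n^{\mathbb{Z}}(M_e,N_e).
\]
These vanish for $n\ge2$, because every abelian group has a free resolution of length one.

For the values at $G/G$, the long exact sequence of \eqref{eq:syzygy} and $H^*(P_0)=0$ give $H^i(\Omega M)\cong H^{i-1}(M)$. For $\mathbb{F}_p$-vector spaces $U$ and $V$ with $\dim U=\kappa$ we have $V^\kappa\cong\mathrm{Hom}_{\mathbb{F}_p}(U,V)$ and $V^{(\kappa)}\cong U\otimes_{\mathbb{F}_p}V$. So \eqref{eq:shift}, Proposition~\ref{prop:formula} for $L=\Omega M$ and $m=n-1$, and Lemma~\ref{lem:box}(c) give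
\begin{align*}
\mathrm{Ext}^n(M,N)_G&\cong\prod_{i}\mathrm{Hom}_{\mathbb{F}_p}\bigl(H^{i-1}(M),H^{n-1+i}(N)\bigr),\\
\mathrm{Tor}_n(M,N)_G&\cong\bigoplus_{i}H^{i-1}(M)\otimes_{\mathbb{F}_p}H^{3-(n-1+i)}(N).
\end{align*}
Replace $i-1$ by $i$. The degrees become $(i,\,n+i)$ in the first formula and $(i,\,3-n-i)$ in the second.
\end{proof}

A Mackey functor that vanishes at $G/e$ is determined by the abelian group at $G/G$, so part (1) describes $\mathrm{Ext}^n$ and $\mathrm{Tor}_n$ for $n\ge2$ completely up to isomorphism. The isomorphisms were constructed from chosen bases and splittings; we make no claim of naturality in $M$.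

\begin{proof}[Proof of Theorem~\ref{thm:structure}(3)]
If $H^*(M)=0$, then $H^*(\Omega M)=0$, so the $\mathbb{Z}$-free Mackey functor $\Omega M$ is projective by Proposition~\ref{prop:acyclic}, and \eqref{eq:syzygy} shows $\mathrm{pd}\,M\le1$. If $H^i(M)\ne0$ and $n\ge2$, take $N=Z_{i+n}$. By part (1) and Lemma~\ref{lem:H}(d), $\mathrm{Ext}^n(M,N)_G\cong\mathrm{Hom}_{\mathbb{F}_p}(H^i(M),\mathbb{F}_p)\ne0$. As this holds for every $n\ge2$, we get $\mathrm{pd}\,M=\infty$. Thus $\mathrm{pd}\,M<\infty$ implies $H^*(M)=0$, which implies $\mathrm{pd}\,M\le1$.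
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:structure}(4)]
\emph{The period.} By Example~\ref{ex:Z0}, for $n\ge2$ the group $\mathrm{Ext}^n(Z_0,Z_0)_G$ is nonzero exactly when $n\equiv0\pmod 4$. Since $H^*(Z_0)$ is $\mathbb{F}_p$ in degree $0$, part (1) shows that for $n\ge2$ the group $\mathrm{Tor}_n(Z_0,Z_0)_G$ is $\mathbb{F}_p$ if $n\equiv3\pmod 4$ and $0$ otherwise. Neither sequence has an eventual period $1$, $2$ or $3$.

\emph{The bound.} Periodicity from degree $1$ holds for $\mathbb{Z}$-free $M$, so a counterexample must have a level that is not free abelian. Let $\ell$ be a prime and $M=Q\otimes\mathbb{Z}/\ell$, with projective resolution $0\to Q\xrightarrow{\ell}Q\to M\to0$. By \eqref{eq:yoneda} and Lemma~\ref{lem:box}(a),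
\begin{align*}
\mathrm{Ext}^1(M,Q)_G&=\mathrm{coker}\bigl(\ell\colon Q_e\to Q_e\bigr)=\mathbb{Z}[G]/\ell\ne0,\\
\mathrm{Tor}_1(M,M)_G&=\ker\bigl(\ell\colon M_e\to M_e\bigr)=(\mathbb{Z}/\ell)[G]\ne0,
\end{align*}
whereas $\mathrm{Ext}^5(M,Q)=0=\mathrm{Tor}_5(M,M)$ because the resolution has length one. So $n_0=1$ does not work for all pairs, either for Ext or for Tor.
\end{proof}

\begin{thebibliography}{1}

\bibitem{BCMSVWZZ}
Thomas Brazelton, David Chan, Benjamin Mudrak, Ben Spitz, Chase Vogeli, Chenglu Wang, Michael R. Zeng, Sasha Zotine,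
\emph{$C_p$-Mackey functors in Macaulay2},
arXiv:2509.05456 (2025).

\end{thebibliography}
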